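# Faces closed under Markov equivalence and score equivalent faces of the family-variable polytope

## Faces through a complete graph

Score an acyclic directed graph by giving each node a number that depends only on the node and on its set of parents, and adding these numbers up. The graphs of highest score form a face of a certain polytope. Some score functions cannot tell Markov equivalent graphs apart, and for these the set of best graphs is a union of whole equivalence classes. We ask about the reverse direction. Suppose a score function, perhaps one that does tell equivalent graphs apart, has a set of best graphs that happens to be a union of equivalence classes. Is that set also the set of best graphs of some score function that is constant on classes?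

Let $N$ be a finite set with $n=|N|\ge 2$, and let $\mathrm{DAG}(N)$ be the set of acyclic directed graphs with node set $N$. The set of parents of $a$ in $G$ is $\mathrm{pa}_G(a)$. I write $B\cup a$ for $B\cup\{a\}$, and strings such as $cd$ for sets such as $\{c,d\}$.

**Definition 1 (family-variable polytope).** Let $\Upsilon=\{(a|B): a\in N,\ \emptyset\ne B\subseteq N\setminus\{a\}\}$. For $G\in\mathrm{DAG}(N)$ let $\eta_G\in\mathbb R^{\Upsilon}$ have $\eta_G(a|B)=1$ if $\mathrm{pa}_G(a)=B$, and $0$ otherwise. The family-variable polytope is $\mathsf F=\mathrm{conv}\{\eta_G: G\in\mathrm{DAG}(N)\}$.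

For $o\in\mathbb R^\Upsilon$ put $o(a|\emptyset):=0$. Then
$$\langle o,\eta_G\rangle=\sum_{a\in N}o(a|\mathrm{pa}_G(a)),$$
and I write $o(G)$ for this number.

**Definition 2 (faces).** A face of $\mathsf F$ is a set $\{\eta\in\mathsf F:\langle o,\eta\rangle=u\}$, where $\langle o,\eta\rangle\le u$ for all $\eta\in\mathsf F$. We identify it with the set $\mathcal S$ of graphs $G$ such that $\eta_G$ lies on it.

It is enough to check the inequality on the points $\eta_G$, so $\mathcal S=\{G:o(G)=u\}$ where $o(D)\le u$ for every $D\in\mathrm{DAG}(N)$. Distinct graphs have distinct vectors $\eta_G$. Each $\eta_G$ is a $0/1$ vector, hence a vertex of the unit cube, and $\mathsf F$ lies in that cube, so each $\eta_G$ is a vertex of $\mathsf F$. The face is the convex hull of its $\eta_G$.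

**Definition 3 (Markov equivalence).** An immorality in $G$ is an induced subgraph $a\to c\leftarrow b$ with $a,b$ non-adjacent. We write $G\sim H$ if $G$ and $H$ have the same skeleton (underlying undirected graph) and the same immoralities.

For instance, on three nodes $a\to c\to b$, $a\leftarrow c\to b$ and $a\leftarrow c\leftarrow b$ form one class, while $a\to c\leftarrow b$, with the same skeleton, is alone in its class. A complete graph (every two nodes adjacent) has no immoralities, so all complete acyclic graphs on $N$ form one class. They correspond to the linear orders of $N$: the parents of a node are all its predecessors.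

**Definition 4 (score equivalence).** A vector $o$ is a score equivalent (SE) objective if $o(G)=o(H)$ whenever $G\sim H$. A face is an SE face if it can be written as in Definition 2 with an SE objective $o$. A set $\mathcal S$ of graphs is closed under Markov equivalence, or closed for short, if $G\in\mathcal S$ and $H\sim G$ imply $H\in\mathcal S$.

An SE face is closed: if $o$ is SE, $o(G)=u$ and $H\sim G$, then $o(H)=u$. The question is whether every closed face is SE. The empty face and the whole polytope are SE faces: take $o=0$ with $u=1$, respectively $u=0$.

Take $n=2$, $N=\{a,b\}$. In coordinates $((a|b),(b|a))$ the three graphs are $(0,0)$, $(1,0)$, $(0,1)$, and $\mathsf F$ is a triangle. The two one-arrow graphs are equivalent, so $o$ is SE exactly when $o(a|b)=o(b|a)$. Of the eight faces, the closed ones are the empty face, the vertex of the empty graph, the edge joining the two one-arrow graphs, and the triangle. The vertex is SE by $o=(-1,-1)$, $u=0$, and the edge by $o=(1,1)$, $u=1$. So for $n=2$ every closed face is SE.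

There is an easy case for every $n$. It rests on a recalled theorem.

**Chickering's theorem** (D. M. Chickering, *A transformational characterization of equivalent Bayesian network structures*, UAI 1995). If $D\sim D'$, then $D$ and $D'$ are connected by a sequence of acyclic directed graphs in which consecutive members differ by reversing one arc $a\to b$ with $\mathrm{pa}(b)=\mathrm{pa}(a)\cup\{a\}$.

For example, in $a\to c\to b$ the arc $a\to c$ has $\mathrm{pa}(c)=\{a\}=\mathrm{pa}(a)\cup\{a\}$, and reversing it gives $a\leftarrow c\to b$.

**Lemma 1.** For $o\in\mathbb R^\Upsilon$ the following are equivalent: (i) $o$ is SE; (ii) $o$ has the same value on all complete graphs; (iii) for all distinct $a,b\in N$ and all $B\subseteq N\setminus\{a,b\}$,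
$$o(a|B)+o(b|B\cup a)=o(b|B)+o(a|B\cup b).\tag{1}$$

**Proof.** (i) implies (ii) because all complete graphs are equivalent. For (ii) implies (iii), compare the complete graphs of the orders $(B,a,b,\text{rest})$ and $(B,b,a,\text{rest})$, where $B$ and the rest are ordered in the same way in both. Only $a$ and $b$ have different parent sets in the two graphs. They have $\mathrm{pa}(a)=B$, $\mathrm{pa}(b)=B\cup a$ in the first and $\mathrm{pa}(b)=B$, $\mathrm{pa}(a)=B\cup b$ in the second. Cancelling common terms from equal values gives (1). For (iii) implies (i), it suffices by Chickering's theorem that reversing an arc $a\to b$ with $\mathrm{pa}(b)=\mathrm{pa}(a)\cup\{a\}$ preserves the value. Put $B=\mathrm{pa}(a)$. Before the reversal $a$ and $b$ contribute the left side of (1), afterwards they contribute the right side, and nothing else changes. $\blacksquare$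

**Theorem 1.** A face closed under Markov equivalence that contains a complete graph is SE. In fact every objective defining it is SE.

**Proof.** Let the face be defined by $o(D)\le u$. It is closed and contains one complete graph, so it contains all of them, and $o$ equals $u$ on all of them. By Lemma 1, $o$ is SE. $\blacksquare$

What changes when no complete graph lies on the face? The values of $o$ on complete graphs are then only known to be less than $u$, they may differ, and (1) is no longer available. Already for $n=2$, $o=(-1,-3)$ with $u=0$ defines the SE face of the empty graph and is not SE. So a given objective may have to be replaced by another one that defines the same face, and the question is whether this can always be done.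

It cannot. We shall see that the converse holds for $n=2,3$ and fails for every $n\ge4$. On the positive side, closed facets and single classes are SE for every $n$. We begin with these, because they show what tools an SE objective offers.

## Closed facets always reach a complete graph

Recall that a facet is a face of dimension $\dim\mathsf F-1$, and that a face strictly contained in another face has smaller dimension. Hence a facet contained in a proper face equals it. Since $\mathsf F$ contains $\eta$ of the empty graph, which is $0$, and other points, $\dim\mathsf F\ge1$, and so every facet is nonempty.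

**Theorem 2.** Every facet of $\mathsf F$ closed under Markov equivalence is SE.

**Proof.** Let $\mathcal S$ be a closed facet, defined by $o(D)\le u$. The aim is to produce a complete graph in $\mathcal S$.

**Step 1: every family occurs on the facet.** Suppose that some $(a|C)\in\Upsilon$ has $\eta(a|C)=0$ on the whole facet. The set $\{\eta\in\mathsf F:\eta(a|C)=0\}$ is a face, since $-\eta(a|C)\le0$ is valid on $\mathsf F$. It is proper, since the graph whose only arrows go from the nodes of $C$ into $a$ is acyclic. It contains the facet, so it equals the facet. It contains a complete graph with $\mathrm{pa}(a)\ne C$: put $a$ first in the order if $C=N\setminus\{a\}$ (then $\mathrm{pa}(a)=\emptyset\ne C$), and last otherwise (then $\mathrm{pa}(a)=N\setminus\{a\}\neq C$). It does not contain the complete graph of an order $(C,a,\text{rest})$, where $\mathrm{pa}(a)=C$. These two complete graphs are equivalent, so $\mathcal S$ is not closed, a contradiction.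

**Step 2: enlarging a parent set never lowers the score.** Let $(a|C)\in\Upsilon$ and $B\subsetneq C$, possibly $B=\emptyset$. By Step 1 there is $D\in\mathcal S$ with $\mathrm{pa}_D(a)=C$. Replacing $C$ by $B$ only removes arrows, so the result is acyclic and has value at most $u=o(D)$. Comparing the two values gives $o(a|B)\le o(a|C)$.

**Step 3: a complete graph lies on the facet.** Take any $D\in\mathcal S$ and a linear order of $N$ in which all arrows of $D$ go forward. The complete graph $D'$ of this order satisfies $\mathrm{pa}_D(a)\subseteq\mathrm{pa}_{D'}(a)$ for all $a$. By Step 2, $o(D')\ge o(D)=u$, so $D'\in\mathcal S$. Theorem 1 applies. $\blacksquare$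

For smaller faces Step 1 breaks down: a face may miss many families, and then nothing compares $o(a|B)$ with $o(a|C)$.

## Averaging over classes and the missing linearity

Here is the first repair one would try. Let $\mathcal S$ be a closed face defined by $o(D)\le u$, and let $v(D)$ be the average of $o$ over the Markov equivalence class of $D$. Then $v$ is constant on classes and $v\le u$. Moreover $v(D)=u$ exactly when the whole class of $D$ lies in $\mathcal S$, which, since $\mathcal S$ is closed, means exactly when $D\in\mathcal S$. So $v$ would be the desired score, provided that $v(D)=\langle\tilde o,\eta_D\rangle+\mathrm{const}$ for some vector $\tilde o$. This is the point that fails, because every linear function must satisfy the following identity.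

**Lemma 2 (swapping parent sets).** Let $D_1,D_2\in\mathrm{DAG}(N)$, and suppose that exchanging the parent sets of one node between them gives two acyclic graphs $D_1',D_2'$. Then $\eta_{D_1}+\eta_{D_2}=\eta_{D_1'}+\eta_{D_2'}$. Consequently, if $D_1,D_2$ lie on a face, then $D_1',D_2'$ lie on it as well.

**Proof.** The two pairs of graphs have the same families, counted with multiplicity, so the sums of vectors agree. If the face is defined by $o(D)\le u$, then $o(D_1')+o(D_2')=o(D_1)+o(D_2)=2u$ with both terms at most $u$, so both equal $u$. $\blacksquare$

Now take $N=\{i,j,k\}$ and let $o(j|i)=-2$ and $o=-1$ on all other families. Then $o(D)\le0$ with equality only for the empty graph, so $o$ defines a closed face. Swapping the parents of $j$ between the empty graph and $j\leftarrow i\to k$ gives $i\to k$ and $i\to j$. By Lemma 2 the averages, if linear, would satisfy $v(\text{empty})+v(j\leftarrow i\to k)=v(i\to k)+v(i\to j)$. The class of $j\leftarrow i\to k$ consists of this graph, $j\to i\to k$ and $k\to i\to j$, with values $-3,-2,-3$ and average $-\tfrac83$. The class of $i\to j$ has average $\tfrac12(-2-1)=-\tfrac32$, and that of $i\to k$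 has average $-1$. Since $0-\tfrac83\ne-\tfrac52$, the average $v$ is not linear. (The face is nevertheless SE, by the objective that is $-1$ on all families.)

So we need a supply of functions that are both linear and constant on classes. For $D\in\mathrm{DAG}(N)$ and $S\subseteq N$ with $|S|\in\{2,3\}$, let $c_D(S)=1$ if some $a\in S$ satisfies $S\setminus\{a\}\subseteq\mathrm{pa}_D(a)$, and $c_D(S)=0$ otherwise. Such an $a$ is unique: two of them would each be a parent of the other. As an example, $c(\{a,b,c\})$ is $0$ for $a\to c\to b$ and $1$ for $a\to c\leftarrow b$.

**Lemma 3.** $c_D=c_{D'}$ if and only if $D\sim D'$. For every real function $\lambda$ on the sets $S$ of size $2$ and $3$, the vector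
$$o_\lambda(a|B)=\sum_{b\in B}\lambda(\{a,b\})+\sum_{\{b,c\}\subseteq B}\lambda(\{a,b,c\})\tag{2}$$
is an SE objective, and $o_\lambda(D)=\sum_S\lambda(S)\,c_D(S)$.

**Proof.** For pairs, $c_D(\{a,b\})=1$ iff $a,b$ are adjacent, so $c_D$ on pairs is the same information as the skeleton. For triples, $c_D(S)=1$ iff $S$ is a triangle of the skeleton or induces an immorality. Indeed, if $S$ is a triangle, then, $D$ being acyclic, the last node of $S$ in an order of $D$ has the other two as parents. If $S$ is not a triangle, then $c_D(S)=1$ says that some $a\in S$ has the other two nodes as parents, and these two are non-adjacent, which is an immorality on $S$. So $D\sim D'$ implies $c_D=c_{D'}$. Conversely, if $c_D=c_{D'}$, the skeletons agree. The triples that are not triangles and have $c=1$ agree too, and these are the triples inducing immoralities. On such a triple the skeleton has exactly two edges, so it determines the middle node and hence the immorality. Thus $D\sim D'$.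

Formula (2) gives $0$ for $B=\emptyset$, in accordance with our convention. Summing (2) over all nodes $a$ with $B=\mathrm{pa}_D(a)$, each $\lambda(S)$ is counted once for every $a\in S$ with $S\setminus\{a\}\subseteq\mathrm{pa}_D(a)$, that is, $c_D(S)$ times by uniqueness. So $o_\lambda(D)=\sum_S\lambda(S)c_D(S)$, which depends only on the class of $D$. $\blacksquare$

**Theorem 3.** Every single Markov equivalence class is an SE face.

**Proof.** For the class of $G$ take $\lambda=2c_G-1$, which is $1$ where $c_G=1$ and $-1$ where $c_G=0$. Since $c_D$ takes values in $\{0,1\}$, the sum $\sum_S\lambda(S)c_D(S)$ is at most the number of $S$ with $c_G(S)=1$, with equality iff $c_D=c_G$, i.e. iff $D\sim G$. $\blacksquare$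

So a closed face that is not SE contains at least two classes.

## A four-node triangle that is closed but not SE

To refute the converse we want an identity of the form $\tilde o(G)+\tilde o(H)=\tilde o(K)+\tilde o(L)$ that holds for all SE objectives $\tilde o$. Then, by the argument of Lemma 2, every SE face containing $G$ and $H$ contains $K$ and $L$. An identity obtained from a swap is useless, because it holds for every objective and so restricts all faces, SE or not. We need an identity that uses (1), which a non-SE objective is free to violate. Now (1) came from pairs of complete graphs, but as an identity between four numbers it can be applied to families in different graphs. So place the two families on the left side of (1) in two different graphs: let $H$ contain the family $(a|B)$ and $G$ the family $(b|B\cup a)$. Replace them by $(a|B\cup b)$ in $H$ and by $(b|B)$ in $G$. If the results $L$ and $K$ are acyclic, the identity holds for SE objectives. What remains is to choose the other families so that the classes of $G$ and $H$ are small and some objective isolates them. With $B=\{c,d\}$, four nodes suffice.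

**Theorem 4.** For every $n\ge4$ there is a face of $\mathsf F$ that is closed under Markov equivalence but is not an SE face. The one constructed is a triangle, the union of two Markov equivalence classes.

**Proof.** Let $a,b,c,d\in N$ be distinct. All nodes not mentioned below have empty parent sets.

* $G$: $\mathrm{pa}(c)=ad$, $\mathrm{pa}(b)=acd$;
* $G'$: $\mathrm{pa}(b)=ad$, $\mathrm{pa}(c)=abd$;
* $H$: $\mathrm{pa}(c)=bd$, $\mathrm{pa}(a)=cd$;
* $K$: $\mathrm{pa}(c)=ad$, $\mathrm{pa}(b)=cd$;
* $L$: $\mathrm{pa}(c)=bd$, $\mathrm{pa}(a)=bcd$.

All are acyclic: all arrows go forward in the orders $a,d,c,b$; $a,d,b,c$; $b,d,c,a$; $a,d,c,b$; $b,d,c,a$ respectively. Let $\mathcal S=\{G,G',H\}$.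

**Step 1: $\mathcal S$ is closed.** We determine the classes of $G$ and $H$. Nodes outside $\{a,b,c,d\}$ are isolated and take part in no immorality.

The skeleton of $G$ has edges $ac,dc,ab,cb,db$, and the only non-adjacent pair among $a,b,c,d$ is $\{a,d\}$. The immoralities are therefore the common children of $a$ and $d$, namely $a\to c\leftarrow d$ and $a\to b\leftarrow d$. An equivalent graph contains these four arrows, so only the edge $bc$ is free. The orientation $c\to b$ gives $G$ and $b\to c$ gives $G'$. Both are acyclic with the same skeleton and the same two immoralities, so the class is $\{G,G'\}$.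

The skeleton of $H$ has edges $bc,dc,ac,ad$. The non-adjacent pairs among $a,b,c,d$ are $\{b,d\}$ and $\{a,b\}$, and each has $c$ as its only common neighbor, since $c$ is the only neighbor of $b$. As $b\to c\leftarrow d$ and $c\to a$, the only immorality is $b\to c\leftarrow d$. An equivalent graph contains $b\to c\leftarrow d$. It has $c\to a$, since $a\to c\leftarrow b$ would be a new immorality. It has $d\to a$, since $a\to d$ would close the cycle $d\to c\to a\to d$. So the class is $\{H\}$.

**Step 2: an objective that isolates $\mathcal S$.** We give positive scores only to families occurring in $\mathcal S$, balanced so that the three graphs tie: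
$$o(a|cd)=2,\quad o(b|acd)=2,\quad o(b|ad)=1,\quad o(c|abd)=4,\quad o(c|ad)=o(c|bd)=3,$$
and $o=-1$ on all other elements of $\Upsilon$. Then $o(G)=3+2$, $o(G')=1+4$, $o(H)=3+2$, all equal to $5$. We claim that $o(D)\le5$ for every acyclic $D$, with equality iff $D\in\mathcal S$. Every node other than $a,b,c$ contributes $0$ if its parent set is empty and $-1$ otherwise. The contributions of $a,b,c$ are at most $2,2,4$.

*Case 1: $\mathrm{pa}_D(c)\notin\{ad,abd,bd\}$.* Then $c$ contributes at most $0$, and $o(D)\le2+2+0=4$.

*Case 2: $\mathrm{pa}_D(c)\in\{ad,abd,bd\}$ and $\mathrm{pa}_D(a)=cd$.* Since $c\to a$, acyclicity gives $a\notin\mathrm{pa}_D(c)$, so $\mathrm{pa}_D(c)=bd$. Now $b\to c\to a$, so $\mathrm{pa}_D(b)$ contains neither $a$ nor $c$. Hence $\mathrm{pa}_D(b)$ is neither $acd$ nor $ad$, and $b$ contributes $0$ if it has no parents and $-1$ otherwise. So $o(D)\le2+3+0=5$, with equality iff all nodes other than $a,c$ have no parents, i.e. iff $D=H$.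

*Case 3: $\mathrm{pa}_D(c)\in\{ad,abd,bd\}$ and $\mathrm{pa}_D(a)\ne cd$.* Then $a$ contributes at most $0$, with equality iff $\mathrm{pa}_D(a)=\emptyset$. There are three possibilities for $c$.

* If $\mathrm{pa}_D(c)=ad$, then $o(D)\le3+2=5$, with equality iff $\mathrm{pa}_D(b)=acd$ and all other parent sets are empty, i.e. iff $D=G$.
* If $\mathrm{pa}_D(c)=abd$, then $b\to c$, so $c\notin\mathrm{pa}_D(b)$ and $b$ contributes at most $1$. Hence $o(D)\le4+1=5$, with equality iff $\mathrm{pa}_D(b)=ad$ and all other parent sets are empty, i.e. iff $D=G'$.
* If $\mathrm{pa}_D(c)=bd$, then again $c\notin\mathrm{pa}_D(b)$, so $o(D)\le3+1=4$.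

So $\langle o,\eta\rangle\le5$ is valid on $\mathsf F$ and the graphs on the face are exactly $\mathcal S$. The face is a triangle: it is the convex hull of three distinct vertices of a polytope, and no three of those are collinear.

**Step 3: every SE face through $G$ and $H$ contains $K$.** Let $\tilde o$ be an SE objective with $\tilde o(D)\le u$ for all $D$ and $\tilde o(G)=\tilde o(H)=u$. Lemma 1 with $B=\{c,d\}$, that is, comparing complete graphs whose orders begin $c,d,a,b$ and $c,d,b,a$, gives
$$\tilde o(a|cd)+\tilde o(b|acd)=\tilde o(b|cd)+\tilde o(a|bcd).\tag{3}$$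
The families $(c|ad)$ and $(c|bd)$ occur once in $G,H$ together and once in $K,L$ together, so
$$\tilde o(G)+\tilde o(H)-\tilde o(K)-\tilde o(L)=\tilde o(b|acd)+\tilde o(a|cd)-\tilde o(b|cd)-\tilde o(a|bcd)=0.$$
Thus $\tilde o(K)+\tilde o(L)=2u$ with both terms at most $u$, and $\tilde o(K)=\tilde o(L)=u$. But $K\notin\mathcal S$, since its family $(b|cd)$ occurs in none of $G,G',H$. So $\mathcal S$ is not an SE face. $\blacksquare$

The objective of Step 2 escapes this argument because it violates (3): its left side is $2+2=4$ and its right side is $-1-1=-2$. The face consists of two classes, which by Theorem 3 is the minimum for a closed face that is not SE.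

## A five-node edge, from identity (1) with empty parent set

Now use (1) with $B=\emptyset$, where it reads $\tilde o(b|a)=\tilde o(a|b)$: for an SE objective a one-parent family may be reversed. Spread the three families $(t|p),(q|t),(p|q)$ over two acyclic graphs, although together they form the directed cycle $p\to t\to q\to p$, and reverse all three.

**Theorem 5.** For every $n\ge5$ the converse fails already for an edge of $\mathsf F$: there is a $1$-dimensional face closed under Markov equivalence that is not an SE face.

By Theorem 3 closed faces of dimension $0$ are always SE, since such a face consists of one graph, which is then a whole class.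

**Proof.** Let $r,s,p,q,t\in N$ be distinct; unmentioned parent sets are empty.

* $G$: $\mathrm{pa}(p)=rs$, $\mathrm{pa}(t)=p$, $\mathrm{pa}(q)=t$;
* $H$: $\mathrm{pa}(q)=rs$, $\mathrm{pa}(p)=q$, $\mathrm{pa}(t)=q$;
* $K$: $\mathrm{pa}(q)=rs$, $\mathrm{pa}(t)=q$, $\mathrm{pa}(p)=t$;
* $L$: $\mathrm{pa}(p)=rs$, $\mathrm{pa}(q)=p$, $\mathrm{pa}(t)=q$.

Each skeleton is a tree together with isolated nodes, so all four are acyclic.

**Step 1: $\{G,H\}$ is closed.** We show that both classes are singletons. In $G$ the only node with two parents is $p$, so the only immorality is $r\to p\leftarrow s$, and an equivalent graph contains it. There the edge $pt$ must be $p\to t$, since $t\to p\leftarrow r$ would be a new immorality. Then the edge $tq$ must be $t\to q$, since $q\to t\leftarrow p$ would be a new immorality. So the class of $G$ is $\{G\}$. In $H$ the only immorality is $r\to q\leftarrow s$. In an equivalent graph $p\to q$ would give the new immorality $p\to q\leftarrow r$, and $t\to q$ would give $t\to q\leftarrow r$. So $q\to p$ and $q\to t$, and the class of $H$ is $\{H\}$.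

**Step 2: $\{G,H\}$ is a face.** Let
$$o(p|rs)=3,\quad o(p|q)=4,\quad o(t|p)=3,\quad o(t|q)=4,\quad o(q|t)=3,\quad o(q|rs)=1,$$
and $o=-1$ on all other elements of $\Upsilon$. Nodes other than $p,t,q$ contribute $0$ if parentless and $-1$ otherwise. If one of $p,t,q$ has a family not among these six, it contributes at most $0$. The largest possible contributions of $p,t,q$ are $4,4,3$, so in that case the value is at most $4+4+0=8$. Otherwise there are eight combinations:

| $(\mathrm{pa}(p),\mathrm{pa}(t),\mathrm{pa}(q))$ | contribution of $p,t,q$ |
|---|---|
| $(rs,p,t)$ | $3+3+3=9$ |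
| $(rs,p,rs)$ | $3+3+1=7$ |
| $(rs,q,rs)$ | $3+4+1=8$ |
| $(q,p,rs)$ | $4+3+1=8$ |
| $(q,q,rs)$ | $4+4+1=9$ |
| $(rs,q,t)$ and $(q,q,t)$ | not acyclic: $q\to t\to q$ |
| $(q,p,t)$ | not acyclic: $q\to p\to t\to q$ |

So the maximum is $9$. It is attained only in the rows $(rs,p,t)$ and $(q,q,rs)$ with all remaining nodes parentless, i.e. exactly by $G$ and $H$. The face is the segment $[\eta_G,\eta_H]$.

**Step 3: $\{G,H\}$ is not SE.** For an SE objective $\tilde o$, Lemma 1 with $B=\emptyset$ gives $\tilde o(x|y)=\tilde o(y|x)=:\sigma(xy)$. Adding the families,
$$\tilde o(G)+\tilde o(H)=\tilde o(p|rs)+\sigma(pt)+\sigma(qt)+\tilde o(q|rs)+\sigma(pq)+\sigma(qt),$$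
$$\tilde o(K)+\tilde o(L)=\tilde o(q|rs)+\sigma(qt)+\sigma(pt)+\tilde o(p|rs)+\sigma(pq)+\sigma(qt),$$
and the two right sides are equal. If $\tilde o\le u$ with equality at $G$ and $H$, then $\tilde o(K)+\tilde o(L)=2u$ with both terms at most $u$, so $K$ and $L$ lie on the face too. But $K\notin\{G,H\}$, because $\mathrm{pa}_K(p)=t$. $\blacksquare$

## Three nodes: swaps and four coordinates

**Theorem 6.** For $n=2,3$ every face closed under Markov equivalence is an SE face.

Together with Theorem 4, the converse holds exactly when $n\le3$.

**Proof.** The case $n=2$ was done by hand in the first section. Let $n=3$, and write $\{i,j,k\}=N$ for any labeling of the nodes. The plan is to list the classes, to use swaps (Lemma 2) to see which sets of classes can be closed faces, and to write down for each of them a linear function from Lemma 3 that is maximal exactly there.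

**Step 1: the classes and their coordinates.** There are $11$ classes:

* $E$: the empty graph;
* $e_i$: the single edge $jk$ (two graphs);
* $P_i$: edges $ij,ik$, no immorality (three graphs);
* $V_i$: the graph $j\to i\leftarrow k$;
* $\Phi$: the complete graphs (six graphs).

Let $x_i=1$ if $j,k$ are adjacent and $x_i=0$ otherwise, and let $w=1$ if some node has two parents and $w=0$ otherwise. In the notation of Lemma 3, $x_i=c_D(\{j,k\})$ and $w=c_D(N)$. So every linear function $f=\varphi_1x_1+\varphi_2x_2+\varphi_3x_3+\omega w$ (nodes named $1,2,3$) is the value of an SE objective, and a set $W$ of classes is an SE face as soon as some such $f$ is maximal exactly on $W$. The values are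
$$f(E)=0,\quad f(e_i)=\varphi_i,\quad f(P_i)=\varphi_j+\varphi_k,\quad f(V_i)=\varphi_j+\varphi_k+\omega,\quad f(\Phi)=\varphi_1+\varphi_2+\varphi_3+\omega.\tag{4}$$

**Step 2: rules for closed faces.** Let $W$ be the set of classes of a closed face. If a class is in $W$, all its graphs lie on the face, so we may choose a convenient representative, swap, and conclude that the classes of the results are in $W$. Write $y\{z\}$ for $\mathrm{pa}(y)=\{z\}$; nodes not listed have no parents.

1. $e_i,V_i\in W\Rightarrow\Phi\in W$. Swap the parents of $k$ between $\{k\{j\}\}\in e_i$ and $\{i\{j,k\}\}\in V_i$. The results are the empty graph and $\{i\{j,k\},k\{j\}\}$, which is complete and acyclic (order $j,k,i$).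
2. $P_j,V_i\in W$ with $j\ne i$ $\Rightarrow\Phi\in W$. Swap the parents of $k$ between $\{i\{j\},k\{j\}\}\in P_j$ and $\{i\{j,k\}\}\in V_i$. The results are $\{i\{j\}\}\in e_k$ and the complete graph $\{i\{j,k\},k\{j\}\}$.
3. $E,P_i\in W\Leftrightarrow e_j,e_k\in W$. Swap the parents of $j$ between the empty graph and $\{j\{i\},k\{i\}\}\in P_i$. The results are $\{j\{i\}\}\in e_k$ and $\{k\{i\}\}\in e_j$. Conversely, swapping the parents of $j$ between these two gives back the empty graph and $\{j\{i\},k\{i\}\}$.
4. $e_i,P_i\in W\Rightarrow e_j,P_j,e_k,P_k\in W$. Swap the parents of $k$ between $\{k\{j\}\}\in e_i$ and $\{j\{i\},k\{i\}\}\in P_i$. The results are $\{k\{i\}\}\in e_j$ and $\{j\{i\},k\{j\}\}$, i.e. $i\to j\to k$, in $P_j$. Exchanging the roles of $j$ and $k$ gives $e_k,P_k$.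

If $\Phi\in W$, apply Theorem 1. If $W=\emptyset$, the face is SE. From now on $\Phi\notin W\ne\emptyset$.

**Step 3: no $V$ in $W$.**

*A1: some $e_i,P_i\in W$.* By rule 4 all $e$'s and $P$'s are in $W$, and by rule 3 so is $E$. Hence $W=\{E,e_1,e_2,e_3,P_1,P_2,P_3\}$. Take $f=-w$, which is $0$ on $W$ and $-1$ on the $V$'s and $\Phi$.

*A2: not A1, and $W$ contains two of the $e$'s, say $e_j,e_k$.* By rule 3, $E,P_i\in W$. Since A1 fails, $P_i\in W$ excludes $e_i$, and $e_j,e_k\in W$ exclude $P_j,P_k$. So $W=\{E,e_j,e_k,P_i\}$. Take $f=-x_i-w$. It is $0$ on these four classes, where $x_i=w=0$. On all others it is at most $-1$, since $e_i,P_j,P_k$ have $x_i=1$, and the $V$'s and $\Phi$ have $w=1$.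

*A3: not A1, and exactly one $e$ in $W$, say $e_i$.* Then $P_i\notin W$. If $E$ and some $P_l$ were in $W$, rule 3 would give two $e$'s, a contradiction. So either $W=\{e_i,E\}$, or $W=\{e_i\}\cup Q$ with $Q\subseteq\{P_j,P_k\}$, possibly $Q=\emptyset$.

For $W=\{e_i,E\}$ take $f=-x_j-x_k$, which is $0$ on $E,e_i$; every other class has $x_j=1$ or $x_k=1$, so there $f\le-1$.

For $W=\{e_i\}\cup Q$ take $f=2x_i-\varepsilon_jx_j-\varepsilon_kx_k-4w$, where $\varepsilon_k=0$ if $P_j\in Q$ and $1$ otherwise, and $\varepsilon_j=0$ if $P_k\in Q$ and $1$ otherwise. By (4), $f(e_i)=2$, $f(P_j)=2-\varepsilon_k$ and $f(P_k)=2-\varepsilon_j$. Further $E,e_j,e_k,P_i$ have $x_i=w=0$ and values at most $0$, and the $V$'s and $\Phi$ have values at most $2-4<0$. So the maximum $2$ is attained exactly on $W$.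

*A4: no $e$ in $W$.* By rule 3, $E$ and a $P$ cannot both be in $W$. If $W=\{E\}$, take $f=-x_1-x_2-x_3$. Otherwise $W=\{P_i:i\in Q\}$ with $Q\ne\emptyset$. Let $\theta_i=0$ for $i\in Q$ and $\theta_i=1$ otherwise, put $\Theta=\theta_1+\theta_2+\theta_3\le2$, and take $f=\sum_l(2+\theta_l)x_l-10w$. Then $f(P_i)=4+\Theta-\theta_i$, $f(e_l)=2+\theta_l\le3$, $f(E)=0$, $f(V_l)=4+\Theta-\theta_l-10\le6-10<0$ and $f(\Phi)=6+\Theta-10<0$. The maximum $4+\Theta$ is attained exactly at the $P_i$ with $\theta_i=0$, i.e. on $W$.

**Step 4: some $V_i$ in $W$.** Rules 1 and 2 and $\Phi\notin W$ give: if $V_i\in W$, then $e_i,P_j,P_k\notin W$.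

*B1: $V_i$ is the only $V$ in $W$.* Then $W=\{V_i\}\cup W_0$ with $W_0\subseteq\{E,e_j,e_k,P_i\}$. If $W_0=\emptyset$, use Theorem 3. Otherwise note that $E,e_j,e_k,P_i$ are the vertices $(0,0),(1,0),(0,1),(1,1)$ of a unit square in the coordinates $(x_j,x_k)$. Rule 3 says that if $W_0$ contains one diagonal of the square, it contains the other. A set of three vertices contains a diagonal. So $W_0$ is a vertex, a side, or the whole square, and there are $\alpha,\beta\in\{-1,0,1\}$ such that $\alpha x_j+\beta x_k$ attains its maximum $\gamma$ over the four vertices exactly on $W_0$. Here $\gamma\ge0$, because the value at $(0,0)$ is $0$. Take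
$$f=\alpha x_j+\beta x_k+(\gamma-\alpha-\beta)w-10x_i.$$
On the square $x_i=w=0$, so $f\le\gamma$ with equality exactly on $W_0$. Also $f(V_i)=\alpha+\beta+(\gamma-\alpha-\beta)=\gamma$. The remaining values are $f(e_i)=-10$, $f(P_j)=\beta-10$, $f(P_k)=\alpha-10$, $f(V_j)=\gamma-\alpha-10$, $f(V_k)=\gamma-\beta-10$ and $f(\Phi)=\gamma-10$. Since $|\alpha|,|\beta|\le1$ and $\gamma\ge0$, all of these are less than $\gamma$.

*B2: exactly two $V$'s in $W$, say $V_i,V_j$.* The exclusions for $V_i$ and $V_j$ remove $e_i,e_j,P_i,P_j,P_k$. So $W=\{V_i,V_j\}\cup Q$ with $Q\subseteq\{E,e_k\}$. Take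
$$f=4(w-x_i-x_j)+\alpha w+\beta x_k,$$
where $\alpha=0$ if $e_k\in Q$ and $1$ otherwise, and $\beta$ is chosen so that $\alpha+\beta=0$ if $E\in Q$ and $\alpha+\beta=1$ otherwise. Then $f(E)=0$, $f(e_k)=\beta$ and $f(V_i)=f(V_j)=\alpha+\beta$. On the other classes $e_i,e_j,P_i,P_j,P_k,V_k,\Phi$ the quantity $w-x_i-x_j$ equals $-1,-1,-1,-1,-2,-1,-1$, and $\alpha w+\beta x_k\le2$ since $\alpha,\beta\le1$. So there $f\le-4+2<0\le\alpha+\beta$. Finally $f(E)\le\alpha+\beta$ with equality iff $E\in Q$, and $f(e_k)=\beta\le\alpha+\beta$ with equality iff $\alpha=0$ iff $e_k\in Q$. So the maximum $\alpha+\beta$ is attained exactly on $W$.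

*B3: $V_1,V_2,V_3\in W$.* All $e$'s and $P$'s are excluded. For $W=\{E,V_1,V_2,V_3\}$ take $f=2w-\sum_lx_l$. Its values are $0$ on $E$ and the $V$'s, $-1$ on the $e$'s, $-2$ on the $P$'s and $-1$ on $\Phi$. For $W=\{V_1,V_2,V_3\}$ take $f=4(2w-\sum_lx_l)+w$. Its values are $1$ on the $V$'s, $0$ on $E$, $-4$ on the $e$'s, $-8$ on the $P$'s and $-3$ on $\Phi$.

The cases are exhaustive, so every closed face is SE for $n=3$. $\blacksquare$
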